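# Groups determined by convergent sequences: countable tightness without sequentiality

## First-countable groups, and what the general question asks

A subset $A$ of a topological space is **sequentially closed** if it contains the limits of all convergent sequences of points of $A$. A space is **sequential** if every sequentially closed subset is closed. We ask when a topological group is sequential. All groups carrying a topology below are Hausdorff topological groups unless something else is said.

Here is the easy case.

**Easy case.** *A first-countable group $(G,\tau)$ is sequential.* Let $A$ be sequentially closed and $x\in\mathrm{cl}(A)$. Take a decreasing base $U_1\supseteq U_2\supseteq\cdots$ of neighborhoods of $x$ and choose $a_n\in A\cap U_n$. Then $a_n\to x$, so $x\in A$. Hence $A$ is closed.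

The proof uses the countable base to choose one point of $A$ at each stage, and these choices form a sequence. What is left if we keep a countability condition but give up the countable base? The natural weaker condition is the following.

**Definition.** A space $X$ has **countable tightness** if for each $A\subseteq X$ and each $x\in\mathrm{cl}(A)$ there is a countable $B\subseteq A$ with $x\in\mathrm{cl}(B)$.

Every countable space has countable tightness: take $B=A$. The definition gives a countable set that clusters at $x$, but it does not give a sequence that converges to $x$. So for groups we add a condition saying that sequences matter.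

**Definition.** A Hausdorff topological group $(G,\tau)$ is an **$s$-group**, and $\tau$ is an **$s$-topology**, if there is a set $S$ of sequences in $G$ such that $\tau$ is the finest Hausdorff group topology on $G$ in which every sequence of $S$ converges to the unit $e_G$. We then say that $S$ *determines* $\tau$.

Three small examples.

* A discrete group is an $s$-group: let $S$ consist of the constant sequence $e$. In particular every finite Hausdorff group is an $s$-group, since it is discrete.
* A first-countable group $(G,\tau)$ is an $s$-group. Let $S$ be the set of all sequences that $\tau$-converge to $e$. Let $\sigma$ be a Hausdorff group topology in which they all converge to $e$, let $U$ be a $\sigma$-neighborhood of $e$, and let $(U_n)$ be a decreasing $\tau$-base at $e$. If no $U_n$ were contained in $U$, we could pick $g_n\in U_n\setminus U$. Then $g_n\to e$ in $\tau$, hence in $\sigma$, which contradicts $g_n\notin U$. So $\sigma\subseteq\tau$.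
* Not every group is an $s$-group. Let $G=\{0,1\}^{\omega_1}$ with coordinatewise addition mod $2$. As neighborhoods of $0$ take the subgroups $U_C=\{g: g|_C=0\}$, where $C\subseteq\omega_1$ is countable. No $U_C$ is $\{0\}$, so $G$ is not discrete. If $g_j\to0$, choose for each $j$ with $g_j\ne0$ a coordinate where $g_j$ is nonzero, and let $C$ be the countable set of these coordinates. Then $U_C$ contains no nonzero $g_j$, so $g_j=0$ eventually. Only eventually zero sequences converge to $0$, and these also converge in the discrete topology. So no $S$ determines the topology of $G$.

It is known that every sequential Hausdorff group is an $s$-group, that every sequential space has countable tightness, and that every closed subgroup of a sequential group is sequential (hence an $s$-group). So a sequential group is an $s$-group of countable tightness all of whose closed subgroups are $s$-groups. The question, from S. S. Gabriyelyan, "Topologies on groups determined by sets of convergent sequences", arXiv:1101.2754 (2011), asks for the converse: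

> Let $(G,\tau)$ be an $s$-group of countable tightness such that all its closed subgroups are also $s$-groups. Is $(G,\tau)$ sequential?

For first-countable groups the answer is yes. In general it is **no**, in ZFC.

## Suprema of group topologies and the maximality principle

We need two standard facts. The first says that "finest" makes sense. The second is how maximality gets used.

**Fact 1.** *Let $(\tau_\alpha)$ be a nonempty family of group topologies on a group $G$, and let $\tau$ be their supremum, the coarsest topology containing all of them. Then $\tau$ is a group topology. A sequence $\tau$-converges to $e$ if and only if it does so in each $\tau_\alpha$. If some $\tau_\alpha$ is Hausdorff, so is $\tau$.*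

*Proof.* The topology $\tau$ is induced by the diagonal map $G\to\prod_\alpha(G,\tau_\alpha)$. This is an injective homomorphism into a topological group, so $\tau$ is a group topology. Convergence in a product is coordinatewise. A topology finer than a Hausdorff one is Hausdorff. $\square$

Consequently, if $S$ is a set of sequences and there is *at least one* Hausdorff group topology in which all of them converge to $e$, then there is a finest one: the supremum of all of them. It is an $s$-topology by definition.

**Lemma 2 (maximality).** *Let $S$ determine $(G,\tau)$, and let $f:G\to H$ be a homomorphism into a topological group such that $f(s_l)\to e_H$ for every $(s_l)\in S$. Then $f$ is $\tau$-continuous.*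

*Proof.* The sets $f^{-1}(U)$, $U$ open in $H$, form a group topology on $G$ (possibly not Hausdorff) in which every sequence of $S$ converges to $e$. Its supremum with $\tau$ is a Hausdorff group topology in which every sequence of $S$ converges to $e$, by Fact 1. It is finer than $\tau$, and $\tau$ is the finest such topology, so it equals $\tau$. Hence every $f^{-1}(U)$ is $\tau$-open. $\square$

## Sequentially open sets, and the role of joint continuity

A sensible person first tries to prove that the answer is yes. Let $(G,\tau)$ be an $s$-group determined by $S$, and let $\tau_s$ be the family of complements of the $\tau$-sequentially closed sets. A set $W$ belongs to $\tau_s$ exactly when every sequence that $\tau$-converges to a point of $W$ is eventually in $W$. So $\tau_s$ is a topology, it contains $\tau$, and it has the same convergent sequences as $\tau$. The group is sequential exactly when $\tau_s=\tau$. We would like to deduce this from the maximality of $\tau$.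

**Proposition 3.** *An $s$-group $(G,\tau)$ is sequential if and only if $\tau_s$ is a group topology.*

*Proof.* If $(G,\tau)$ is sequential, then $\tau_s=\tau$. Conversely, $\tau_s$ is Hausdorff, and every sequence of $S$ converges to $e$ in it. If $\tau_s$ is a group topology, maximality gives $\tau_s\subseteq\tau$, so $\tau_s=\tau$. $\square$

How close is $\tau_s$ to being a group topology? Translations and inversion are $\tau$-homeomorphisms, so they carry sequentially closed sets to sequentially closed sets and are $\tau_s$-homeomorphisms. All that is missing is **joint continuity of multiplication at $(e,e)$**: for each $\tau_s$-open $W\ni e$, a $\tau_s$-neighborhood $V$ of $e$ with $VV\subseteq W$. The definition of $\tau_s$ speaks about one sequence at a time. It does not produce such a $V$, and the attempt stops here.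

This tells us how to look for a counterexample. We want a set $A$ whose complement is sequentially open and contains $0$, while every neighborhood $V$ of $0$ satisfies $(V+V)\cap A\neq\emptyset$. So the points of $A$ should be sums of two terms, each of which is small for its own reason.

## The Prüfer group

From now on groups are abelian and written additively. Write $\mathbb T=\mathbb R/\mathbb Z$, and let $\|t\|$ be the distance from $t$ to $0$ in $\mathbb T$. A *character* of $G$ is a homomorphism $G\to\mathbb T$. A Hausdorff space $X$ is a **$k$-space** if a set $A\subseteq X$ is closed whenever $A\cap K$ is closed in $K$ for every compact $K\subseteq X$.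

A sequential Hausdorff space is a $k$-space. Indeed, suppose $A\cap K$ is closed in $K$ for all compact $K$, and $a_j\in A$, $a_j\to y$. Apply this to the compact set $K=\{a_j:j\ge1\}\cup\{y\}$ to get $y\in A$. So $A$ is sequentially closed, hence closed. "Not a $k$-space" is therefore stronger than "not sequential".

**Theorem 4.** *Let $p$ be a prime. The group $G=\mathbb Z(p^\infty)=\{r/p^N \bmod 1: r\in\mathbb Z,\ N\ge0\}$ carries a Hausdorff group topology $\tau$ such that $(G,\tau)$ is an $s$-group of countable tightness, all subgroups of $(G,\tau)$ are $s$-groups, and $(G,\tau)$ is not sequential (not even a $k$-space).*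

**Why this group.** The choice makes two hypotheses automatic for every Hausdorff group topology on $G$. Countable tightness holds because $G$ is countable. For subgroups, let $H\le G$. An element of order $p^N$ generates $\{r/p^N \bmod 1\}$, the set of all elements of order dividing $p^N$. If $H$ has elements of arbitrarily large order, then $H=G$. Otherwise $H$ lies in some $\{r/p^N \bmod 1\}$ and is finite, hence discrete, hence an $s$-group. So only one task is left: **find an $s$-topology on $G$ that is not a $k$-topology.**

The topology inherited from $\mathbb T$ will not do, since it is metrizable. We need something finer.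

## Two families of null sequences

**The generating sequences.** For $n\ge1$ let
$$b_n=p^{-n^2}\bmod 1 .$$
Every $n\ge1$ is uniquely $2^k(2i-1)$ with $k\ge0$, $i\ge1$. Split the $b_n$ into one row and an array:
$$c_i=b_{2i-1}\quad(i\ge1),\qquad x_{k,i}=b_{2^k(2i-1)}\quad(k,i\ge1).$$
Let $S$ consist of the sequence $(c_i)_i$ and all sequences $(x_{k_l,i_l})_l$ with $k_1<k_2<\cdots$ and $i_l\ge1$ arbitrary.

For $p=2$ we have $b_1=\frac12$, $b_2=\frac1{16}$, $b_3=\frac1{512}$. The row is $c=(b_1,b_3,b_5,\dots)$, and the array has rows $x_{1,\cdot}=(b_2,b_6,b_{10},\dots)$, $x_{2,\cdot}=(b_4,b_{12},b_{20},\dots)$, and so on.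

We force $c_i$ to tend to $0$, and we force $x_{k,i}$ to tend to $0$ as $k\to\infty$, uniformly in $i$. We do not ask that a single row $x_{k,1},x_{k,2},\dots$ with $k$ fixed tend to $0$.

In each sequence of $S$ the indices of the $b_n$ tend to infinity: for $(c_i)$ the index is $2i-1$, and for $(x_{k_l,i_l})$ it is at least $2^{k_l}$. Therefore:

**(a)** *There is a Hausdorff group topology on $G$ in which $b_n\to0$; in it all sequences of $S$ converge to $0$.* The topology inherited from $\mathbb T$ is one.

By (a) and Fact 1 there is a finest Hausdorff group topology $\tau$ in which all sequences of $S$ converge to $0$, and $(G,\tau)$ is an $s$-group.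

**A first set that fails.** We want sums of two small terms. Try $A'=\{c_i+x_{k,i}: k,i\ge1\}$. For fixed large $k$ the term $x_{k,i}$ is small for all $i$, and then $c_i$ is small for large $i$, so $0\in\mathrm{cl}(A')$. Also $0\notin A'$, because $c_i$ and $x_{k,i}$ have different orders. But $A'$ is not sequentially closed: the diagonal sequence $c_l+x_{l,l}$ converges to $0$, since both of its summands do.

**The remedy.** For fixed $k$ we have $kc_i\to0$ as $i\to\infty$. But when $k$ grows along with $i$, nothing in $S$ forces $kc_i\to0$. So replace $c_i$ by $kc_i$:
$$a_{k,i}=k\,c_i+x_{k,i}\qquad(1\le k\le i). \tag{1}$$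
The multiplier $k$ is meant to destroy diagonal convergence, and the array term $x_{k,i}$ is meant to destroy convergence along each row. The constraint $k\le i$ will control an error term.

## Characters with prescribed values

The topology $\tau$ is a supremum that we cannot describe directly. We can, however, recognize its continuous characters: by Lemma 2, a character $\chi$ with $\chi(s_l)\to0$ for all $(s_l)\in S$ is $\tau$-continuous. To show that a sequence does *not* converge, it is enough to find one such $\chi$ whose values along the sequence diverge. So we need many characters.

**Lemma 5.** *In $G=\mathbb Z(p^\infty)$ with $b_n=p^{-n^2}\bmod 1$ the following holds.*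

**(b)** *For every sequence $(t_n)_{n\ge1}$ in $[0,1)$ there is a homomorphism $\chi:G\to\mathbb T$ with $\|\chi(b_n)-t_n\|\le2^{-n}$ for all $n$.*

*Proof.* **Step 1: characters from digit sequences.** This step produces a family of characters with free parameters. For digits $z_i\in\{0,\dots,p-1\}$, $i\ge0$, put
$$\chi(r/p^N)=r\,p^{-N}\sum_{i<N}z_ip^i \bmod 1 .$$
We check that this is well defined. Replacing $r$ by $r+p^N$ adds the integer $\sum_{i<N}z_ip^i$. Replacing $(r,N)$ by $(pr,N+1)$ gives
$$pr\,p^{-N-1}\sum_{i<N+1}z_ip^i=r\,p^{-N}\sum_{i<N}z_ip^i+r z_N,$$
a change by the integer $rz_N$. Any two representations of an element are linked by such changes. For elements written with a common denominator $p^N$ the formula is additive in $r$, so $\chi$ is a homomorphism.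

**Step 2: separate the digits that only $b_n$ sees first.** This step shows that the values $\chi(b_n)$ can be chosen almost independently. We have
$$\chi(b_n)=\sum_{(n-1)^2\le i<n^2}z_ip^{\,i-n^2}+\rho_n \pmod 1,\qquad 0\le\rho_n=\sum_{i<(n-1)^2}z_ip^{\,i-n^2}<p^{(n-1)^2-n^2}=p^{-(2n-1)} .$$
The block $(n-1)^2\le i<n^2$ has $2n-1$ digits. Writing $i=(n-1)^2+m$, the first sum is $p^{-(2n-1)}\sum_{m<2n-1}z_{(n-1)^2+m}\,p^m$. So it can be made equal to $u/p^{2n-1}$ for any integer $0\le u<p^{2n-1}$. The blocks for different $n$ are disjoint, so these choices are independent.

**Step 3: choose the digits.** Now we hit the targets. Take $u=\lfloor p^{2n-1}t_n\rfloor$ in block $n$. The first sum lies in $(t_n-p^{-(2n-1)},\,t_n]$, and $\rho_n\in[0,p^{-(2n-1)})$. Hence $\|\chi(b_n)-t_n\|\le p^{-(2n-1)}\le 2^{-(2n-1)}\le2^{-n}$. $\square$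

For instance, with $p=2$ and $t_2=\frac12$ we get $u=4$, so $z_1=z_2=0$, $z_3=1$, and $\chi(b_2)=\frac12+\frac{z_0}{16}$.

The gaps between the exponents $n^2$ matter. With $b_n=p^{-n}$ we would have $pb_{n+1}=b_n$, and (b) would fail: if $t_n=\frac12$ for even $n$ and $t_n=0$ for odd $n$, then for even $n$ the point $\chi(b_n)=p\chi(b_{n+1})$ would be within $p2^{-n-1}$ of $0$ and within $2^{-n}$ of $\frac12$, which is impossible for large $n$.

## No sequence in the array converges

From here to the end of the next section we use only that $G$ is a countable abelian group, that $(b_n)$ is a sequence in $G$ with (a) and (b), and that $c_i,x_{k,i},S,\tau,a_{k,i}$ are defined from $(b_n)$ as above. We will use this generality again for $\mathbb Z$.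

**Lemma 6.** *If $(k_j,i_j)_j$ is a sequence of pairwise distinct pairs with $1\le k_j\le i_j$, then $(a_{k_j,i_j})_j$ does not $\tau$-converge to any point of $G$.*

*Proof.* **Step 1: reduce to rows and diagonals.** It suffices to prove the statement for a subsequence. If $(k_j)$ is bounded, some value $k$ occurs infinitely often. Along those $j$ the $i_j$ are distinct, so we may pass to a subsequence with $k_j=k$ constant and $i_j$ strictly increasing (Case I). If $(k_j)$ is unbounded, pass to a subsequence with $k_j$ strictly increasing. Since $i_j\ge k_j\to\infty$, we may pass on to make $i_j$ strictly increasing too (Case II).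

In each case we build a $\tau$-continuous character $\chi$ such that $\chi(a_{k_j,i_j})$ tends to $\frac12$ along even $j$ and to $0$ along odd $j$. If $a_{k_j,i_j}\to y$, then $\chi(a_{k_j,i_j})\to\chi(y)$, a contradiction. The values oscillate because the possible limit $y$ is arbitrary.

**Step 2: Case I, where the array term does the work.** Let $t_n=\frac12$ if $n=2^k(2i_j-1)$ with $j$ even, and $t_n=0$ otherwise. Take $\chi$ from (b).

*Continuity.* Since $k\ge1$, we have $t_n=0$ for odd $n$, so $\|\chi(c_i)\|\le2^{-(2i-1)}\to0$. If $k_1'<k_2'<\cdots$, then as soon as $k'_l>k$ the index $n_l=2^{k_l'}(2i_l'-1)$ has $t_{n_l}=0$. So $\|\chi(x_{k_l',i_l'})\|\le2^{-n_l}\to0$. By Lemma 2, $\chi$ is continuous.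

*Oscillation.* We have $\chi(a_{k,i_j})=k\chi(c_{i_j})+\chi(x_{k,i_j})$. The first term tends to $0$, as $k$ is fixed. The second is within $2^{-n}$, $n=2^k(2i_j-1)$, of $\frac12$ for even $j$ and of $0$ for odd $j$.

**Step 3: Case II, where the multiplier does the work.** Let $t_n=\frac1{2k_j}$ if $n=2i_j-1$ with $j$ even, and $t_n=0$ otherwise. This is well defined because the $i_j$ are distinct. Take $\chi$ from (b).

*Continuity.* Since $k_j\to\infty$, we have $t_n\to0$, so $\chi(b_n)\to0$. In every sequence of $S$ the indices tend to infinity, so $\chi$ sends each of them to a sequence tending to $0$. By Lemma 2, $\chi$ is continuous.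

*Oscillation.* Put $n_j=2i_j-1\ge i_j\ge k_j$. Then
$$\|k_j\chi(c_{i_j})-k_jt_{n_j}\|\le k_j2^{-n_j}\le n_j2^{-n_j}\to0 ,$$
which is where $k\le i$ is used. Here $k_jt_{n_j}$ is $\frac12$ for even $j$ and $0$ for odd $j$. The index of $x_{k_j,i_j}$ is even and tends to infinity, and $t_n=0$ for even $n$, so $\chi(x_{k_j,i_j})\to0$. Hence $\chi(a_{k_j,i_j})$ tends to $\frac12$ along even $j$ and to $0$ along odd $j$. $\square$

## A sequentially closed set with $0$ in its closure

**Proposition 7.** *Let $G$ be a countable abelian group with a sequence $(b_n)$ satisfying (a) and (b). Then the $s$-topology $\tau$ defined from $(b_n)$ is not a $k$-topology; in particular it is not sequential.*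

*Proof.* Let $A=\{a_{k,i}:1\le k\le i\}\setminus\{0\}$.

**Step 1: $A$ is sequentially closed.** Let $y_j\in A$ and $y_j\to y$. If some value occurs infinitely often among the $y_j$, then $y$ is that value, since $\tau$ is Hausdorff, and $y\in A$. Otherwise there is a subsequence of distinct elements $a_{k_j,i_j}$. Distinct elements come from distinct pairs, so Lemma 6 says this subsequence does not converge, a contradiction.

**Step 2: $0\in\mathrm{cl}(A)\setminus A$.** Clearly $0\notin A$. Let $U$ be a neighborhood of $0$, and $V$ a neighborhood of $0$ with $V+V\subseteq U$.

There is $k_0$ with $x_{k,i}\in V$ for all $k\ge k_0$ and all $i$. Otherwise there would be arbitrarily large $k$ with some $x_{k,i}\notin V$, hence $k_1<k_2<\cdots$ and $i_l$ with $x_{k_l,i_l}\notin V$ for all $l$. This sequence belongs to $S$ and would not converge to $0$.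

Fix $k=k_0$. Since $c_i\to0$ and $k$ is fixed, $kc_i\to0$. So $kc_i\in V$, and hence $a_{k,i}\in V+V\subseteq U$, for all large $i$. Only finitely many of the $a_{k,i}$ with this $k$ are $0$: otherwise Lemma 6 would apply to infinitely many distinct pairs with $a_{k,i}=0$, but a constant sequence converges. So $U\cap A\ne\emptyset$.

Thus $A$ is sequentially closed but not closed, and $(G,\tau)$ is not sequential.

**Step 3: compact sets do not detect that $A$ is not closed.** Let $K\subseteq G$ be compact. We show that $A\cap K$ is closed in $K$. First, $K$ is second countable. For each of the countably many pairs of distinct points of $K$ choose disjoint open sets of $K$ separating them. These countably many sets generate a second-countable Hausdorff topology on $K$, coarser than the given compact one. The identity map from a compact space onto a Hausdorff space is a homeomorphism, so the two topologies agree. (So $K$ is metrizable, by Urysohn's theorem.) In particular $K$ is first countable, so sequentially closed subsets of $K$ are closed in $K$. By Step 1, $A\cap K$ is sequentially closed in $K$, so it is closed in $K$. As $A$ is not closed in $G$, the space $(G,\tau)$ is not a $k$-space. $\square$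

*Proof of Theorem 4.* The group $\mathbb Z(p^\infty)$ is countable and has (a) and (b), the latter by Lemma 5. So $\tau$ is an $s$-topology that is not a $k$-topology. Countable tightness and the condition on subgroups were checked when the group was chosen. $\blacksquare$

This answers the question: **no**.

Let us also locate the failure foreseen by Proposition 3. The set $G\setminus A$ is $\tau_s$-open and contains $0$. Let $W$ be any $\tau_s$-neighborhood of $0$. The topologies $\tau_s$ and $\tau$ have the same convergent sequences, and Step 2 used only such sequences to place $x_{k,i}$ and $kc_i$ in $V$. So for some $k$ and all large $i$ we get $a_{k,i}\in W+W$, and $a_{k,i}\in A$. Hence $W+W\not\subseteq G\setminus A$: addition is not $\tau_s$-continuous at $(0,0)$.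

## All infinite abelian groups, via open subgroups

How much of this depended on the Prüfer group?

**Theorem 8.** *Let $G$ be an infinite abelian group.*

1. *$G$ admits an $s$-topology of countable tightness which is not sequential (not even a $k$-space).*
2. *If $G$ contains an element of infinite order, or a subgroup $\mathbb Z(p^\infty)$, or elements of order $p$ for infinitely many primes $p$, then the topology in 1 can be chosen so that every subgroup of $G$ is an $s$-group.*

The plan is to put a suitable topology on a countable subgroup $H$ and declare $H$ open. We first see how $s$-groups behave under this operation.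

**Lemma 9.** *Let $H$ be an open subgroup of a Hausdorff abelian group $K$. Then $K$ is an $s$-group if and only if $H$ is.*

*Proof.* **($\Leftarrow$)** We show that a set determining $H$ also determines $K$. Let $S$ determine the topology of $H$. Its sequences converge to $0$ in $K$. Let $\sigma$ be a Hausdorff group topology on $K$ in which they converge to $0$. Then $\sigma|_H$ is a Hausdorff group topology on $H$ with the same property, so it is coarser than the topology of $H$. For a $\sigma$-neighborhood $U$ of $0$, the set $U\cap H$ is therefore a neighborhood of $0$ in $H$, and hence in $K$, as $H$ is open. So $\sigma$ is coarser than the topology of $K$.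

**($\Rightarrow$)** We show that tails of sequences determining $K$ determine $H$. Let $S$ determine $K$. As $H$ is a neighborhood of $0$, every sequence of $S$ has a tail in $H$; let $S'$ be a set consisting of one such tail for each. They converge to $0$ in $H$. Let $\sigma$ be a Hausdorff group topology on $H$ in which the sequences of $S'$ converge to $0$. The $\sigma$-neighborhoods of $0$ form a base at $0$ of a group topology $\hat\sigma$ on $K$: for each $U$ there is $V$ with $V-V\subseteq U$, and conjugation is trivial because $K$ is abelian. It is Hausdorff because these sets intersect in $\{0\}$. The sequences of $S$ converge to $0$ in $\hat\sigma$, so $\hat\sigma$ is coarser than the topology of $K$. Hence $\sigma=\hat\sigma|_H$ is coarser than the topology of $H$. $\square$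

**Lemma 10.** *Let $H\le G$ be abelian groups, with $H$ countable and carrying a non-$k$ $s$-topology. Give $G$ the group topology in which $H$ is an open subgroup with this topology. Then $G$ is an $s$-group of countable tightness and not a $k$-space. If every subgroup of $H$ is an $s$-group, then so is every subgroup of $G$.*

*Proof.* The topology on $G$ exists and is Hausdorff by the construction of $\hat\sigma$ in the proof of Lemma 9.

**$G$ is an $s$-group**, by Lemma 9.

**Countable tightness.** Let $x\in\mathrm{cl}(A)$. Since $x+H$ is an open neighborhood of $x$, we have $x\in\mathrm{cl}(A\cap(x+H))$, and $A\cap(x+H)$ is countable.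

**$G$ is not a $k$-space.** The open subgroup $H$ is closed, since its complement is a union of cosets of $H$. A closed subspace $F$ of a $k$-space $X$ is a $k$-space: let $B\subseteq F$ be such that $B\cap K$ is closed in $K$ for all compact $K\subseteq F$. If $K\subseteq X$ is compact, then $K\cap F$ is compact and closed in $K$, and $B\cap K=B\cap(K\cap F)$ is closed in $K\cap F$, hence in $K$. So $B$ is closed in $X$. As $H$ is not a $k$-space, neither is $G$.

**Subgroups.** Let $K\le G$. Then $K\cap H$ is an open subgroup of $K$ and a subgroup of $H$. If it is an $s$-group, then so is $K$ by Lemma 9. $\square$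

Next, we list the countable subgroups that suffice. Write $G[m]=\{x\in G: mx=0\}$, and $G_p$ for the $p$-primary component.

**Lemma 11.** *Every infinite abelian group $G$ contains $\mathbb Z$, or some $\mathbb Z(p^\infty)$, or a direct sum $\bigoplus_{n\ge1}\mathbb Z(p_n)$ with primes $p_n$.*

*Proof.* If $G$ has an element of infinite order, it contains $\mathbb Z$. Let $G$ be torsion, so $G=\bigoplus_pG_p$.

**Case 1: $\bigoplus_pG[p]$ is infinite.** We find an infinite direct sum. Either $G[p]\ne0$ for infinitely many $p$, and we take one subgroup of order $p$ for each of these. Or some $G[p]$ is infinite, hence an infinite-dimensional vector space over the field with $p$ elements, and we take the span of infinitely many members of a basis, countably many of them.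

**Case 2: $\bigoplus_pG[p]$ is finite.** We find a Prüfer group. A nonzero $G_p$ has $G[p]\neq0$, so only finitely many $G_p$ are nonzero. Hence some $G_p$ is infinite, while $G[p]$ is finite. The map $x\mapsto px$ from $G[p^{n+1}]$ to $G[p^n]$ has finite kernel $G[p]$, so by induction all $G[p^n]$ are finite. As $G_p=\bigcup_nG[p^n]$ is infinite, it has elements of arbitrarily large order $p^n$, and by taking multiples it has elements of every order $p^n$. Consider the elements $g\in G_p\setminus\{0\}$, with $pg$ as parent of $g$ when $pg\ne0$, and with a root added below the elements of order $p$. The elements of order $p^n$ form level $n$ of this tree, which is finite and nonempty. By König's lemma there is an infinite branch: $g_1,g_2,\dots$ with $g_n$ of order $p^n$ and $pg_{n+1}=g_n$. The map $r/p^n\mapsto rg_n$ is well defined, because $p^ng_n=0$ and $pg_{n+1}=g_n$. It is injective, because $g_n$ has order $p^n$. So $G$ contains $\mathbb Z(p^\infty)$. $\square$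

It remains to find topologies on $\mathbb Z$ and on direct sums of groups of prime order.

## The integers: characters by nested intervals

**Proposition 12.** *$\mathbb Z$ admits a non-$k$ $s$-topology all of whose subgroups are $s$-groups.*

*Proof.* Let $b_n=n!\,2^{n^2}$. By Proposition 7 we only need (a) and (b). The factor $n!$ is there for (a), and the factor $2^{n^2}$ for (b).

**Step 1: (a).** In the profinite topology, with base $\{m\mathbb Z:m\ge1\}$ at $0$, which is a Hausdorff group topology, $b_n\to0$, since $b_n\in m\mathbb Z$ for $n\ge m$.

**Step 2: (b).** The characters of $\mathbb Z$ are $m\mapsto m\alpha \bmod 1$. Given $(t_n)$ in $[0,1)$, we want $\alpha\in\mathbb R$ with $\|b_n\alpha-t_n\|\le2^{-n}$ for all $n$. We construct closed intervals $I_1\supseteq I_2\supseteq\cdots$, where $I_n$ has center $(t_n+m)/b_n$ for some $m\in\mathbb Z$ and radius $2^{-n}/b_n$, so length $2^{1-n}/b_n$. For $\alpha\in I_n$ we then have $|b_n\alpha-t_n-m|\le2^{-n}$.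

Let $I_1$ be any interval of this kind. Given $I_n$, the candidates for $I_{n+1}$ have radius $2^{-n-1}/b_{n+1}$ and centers spaced by $1/b_{n+1}$. A closed interval of length at least $(1+2^{-n})/b_{n+1}$ contains a candidate: shrink it by $2^{-n-1}/b_{n+1}$ at each end. The remaining interval has length at least $1/b_{n+1}$, so it contains a center. Since
$$\frac{b_{n+1}}{b_n}=(n+1)2^{2n+1}\ge2^n,$$
the length of $I_n$ satisfies $2^{1-n}/b_n\ge2/b_{n+1}\ge(1+2^{-n})/b_{n+1}$. So $I_n$ contains a candidate $I_{n+1}$. A point $\alpha\in\bigcap_nI_n$ exists by compactness and is as required.

**Step 3: subgroups.** By Proposition 7, $\tau$ is a non-$k$ $s$-topology. By maximality $\tau$ is finer than the profinite topology, so every $m\mathbb Z$ with $m\ne0$ is $\tau$-open, and it is an $s$-group by Lemma 9. The subgroup $\{0\}$ is discrete. $\square$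

## Direct sums of groups of prime order: weights instead of characters

Let $L=\bigoplus_{n\ge1}\langle e_n\rangle$ with $e_n$ of prime order $p_n$, and $b_n=e_n$. Can we use Proposition 7 again? Suppose $p_n=p$ for all $n$. Every character takes its values in $\frac1p\mathbb Z/\mathbb Z$. So (b) fails for $t_n=\frac1{2p}$, whose distance to this set is $\frac1{2p}>2^{-n}$ for large $n$. Moreover $kc_i=0$ when $p\mid k$, so the multiplier in (1) is lost. Both parts are replaced: $k$ copies of one $c_i$ become $k$ *different* $c$'s, and characters become metrics given by weights on the coordinates.

**Proposition 13.** *Let $L=\bigoplus_{n\ge1}\langle e_n\rangle$ with $e_n$ of prime order $p_n$. Then $L$ admits a non-$k$ $s$-topology. If the $p_n$ are distinct, all its subgroups are $s$-groups.*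

*Proof.* Put $b_n=e_n$, and define $c_i$, $x_{k,i}$, $S$ from $(b_n)$ as before.

**Step 1: a supply of metric group topologies.** These show that $\tau$ exists, and they will detect divergence. For $w:\mathbb N\to(0,1]$ (with $\mathbb N=\{1,2,\dots\}$) let $\|v\|_w=\sum_{n\in\mathrm{supp}\,v}w(n)$, a finite sum. It is $0$ only for $v=0$, and $\mathrm{supp}(-v)=\mathrm{supp}\,v$. Since $\mathrm{supp}(u-v)\subseteq\mathrm{supp}\,u\cup\mathrm{supp}\,v$, we have $\|u-v\|_w\le\|u\|_w+\|v\|_w$. So $d(u,v)=\|u-v\|_w$ is an invariant metric, and it gives a Hausdorff group topology $\sigma_w$. Here $\|b_n\|_w=w(n)$. If $w(n)\to0$, then $b_n\to0$ in $\sigma_w$ and all sequences of $S$ converge to $0$. So the finest Hausdorff group topology $\tau$ in which the sequences of $S$ converge to $0$ exists, and $\tau$ is finer than **every** $\sigma_w$ in which the sequences of $S$ converge to $0$.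

**Step 2: the set $A$.** For $1\le k\le i$ let
$$a_{k,i}=\sum_{r=1}^kc_{i+r}+x_{k,i}, \tag{2}$$
and let $A$ be the set of these elements. The support of $a_{k,i}$ contains exactly one even index, namely $2^k(2i-1)$. So the $a_{k,i}$ are nonzero and pairwise distinct. In particular $0\notin A$.

**Step 3: $0\in\mathrm{cl}(A)$.** Let $U$ be a neighborhood of $0$ and $V+V\subseteq U$ with $V$ a neighborhood of $0$. As in Step 2 of Proposition 7, there is $k$ with $x_{k,i}\in V$ for all $i$. For this fixed $k$ the sum $\sum_{r\le k}c_{i+r}$ of $k$ null sequences tends to $0$ as $i\to\infty$. So $a_{k,i}\in U$ for all large $i$.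

**Step 4: no sequence $(a_{k_j,i_j})_j$ with distinct pairs converges.** Suppose $a_{k_j,i_j}\to g$ in $\tau$. As in Step 1 of Lemma 6, pass to a subsequence in one of two cases.

*Case I: $k_j=k$ and $i_j$ strictly increasing.* Let $w(n)=1$ for $n\in\{2^k(2i-1):i\ge1\}$ and $w(n)=1/n$ otherwise. Here $w(n)\not\to0$, but the sequences of $S$ still converge to $0$ in $\sigma_w$: the odd indices have weight $1/n$, as $k\ge1$, so $c_i\to0$. A sequence $(x_{k_l',i_l'})$ with $k_l'$ strictly increasing eventually has $k_l'>k$, and from then on its indices $n_l\to\infty$ have weight $1/n_l$. So $\tau\supseteq\sigma_w$ and $\|a_{k,i_j}-g\|_w\to0$. But for large $j$ the index $2^k(2i_j-1)$ of $x_{k,i_j}$ is outside the finite set $\mathrm{supp}\,g$. So it lies in $\mathrm{supp}(a_{k,i_j}-g)$, and $\|a_{k,i_j}-g\|_w\ge1$, a contradiction.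

*Case II: $k_j$ strictly increasing.* As $i_j\ge k_j\to\infty$, we may pass to a further subsequence with $i_{j+1}>i_j+k_j$. Let
$$B_j=\{2(i_j+r)-1:1\le r\le k_j\},$$
the set of odd indices in $\mathrm{supp}\,a_{k_j,i_j}$. These sets are disjoint: the largest element $2(i_j+k_j)-1$ of $B_j$ is smaller than $2(i_{j+1}+1)-1$, the smallest element of $B_{j+1}$. Let $w=1/k_j$ on $B_j$ and $w(n)=1/n$ off $\bigcup_jB_j$. Then $w(n)\to0$, because $k_j\to\infty$ and each $B_j$ is finite. So the sequences of $S$ converge to $0$ in $\sigma_w$, and $\|a_{k_j,i_j}-g\|_w\to0$. For large $j$ we have $B_j\cap\mathrm{supp}\,g=\emptyset$, so $B_j\subseteq\mathrm{supp}(a_{k_j,i_j}-g)$ and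
$$\|a_{k_j,i_j}-g\|_w\ge k_j\cdot\frac1{k_j}=1,$$
a contradiction.

**Step 5: $(L,\tau)$ is not a $k$-space.** By Step 4, $A$ is sequentially closed: a convergent sequence in $A$ either takes some value infinitely often, and then this value is its limit, or has a subsequence of distinct elements, which come from distinct pairs. By Step 3, $A$ is not closed. As $L$ is countable, Step 3 of Proposition 7 applies word for word, and $L$ is not a $k$-space.

**Step 6: subgroups when the $p_n$ are distinct.** We use coordinate projections to find sequences that determine each subgroup. Every subgroup of $L$ is the direct sum of its primary components. The $p_n$-component of $L$ is $\langle e_n\rangle$, which has prime order. So every subgroup is $H_P=\bigoplus_{n\in P}\langle e_n\rangle$ for some $P\subseteq\mathbb N$. Let $\pi:L\to H_P$ be the coordinate projection, and $S_P=\{\pi\circ s:s\in S\}$. Every term of $s\in S$ is some $e_n$, so $\pi\circ s$ arises from $s$ by replacing some terms by $0$. Hence it converges to $0$ in $\tau|_{H_P}$.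

Let $\sigma$ be a Hausdorff group topology on $H_P$ in which the sequences of $S_P$ converge to $0$. Lemma 2, applied to $\pi:L\to(H_P,\sigma)$, says that $\pi$ is $\tau$-continuous. Restrict to $H_P$, where $\pi$ is the identity: the identity $(H_P,\tau|_{H_P})\to(H_P,\sigma)$ is continuous, so $\sigma\subseteq\tau|_{H_P}$. Thus $\tau|_{H_P}$ is the finest Hausdorff group topology in which the sequences of $S_P$ converge to $0$, and $H_P$ is an $s$-group. $\square$

## Assembling Theorem 8

*Proof of Theorem 8.* **Part 1.** By Lemma 11, $G$ contains a countable subgroup $H$ that is $\mathbb Z$, some $\mathbb Z(p^\infty)$, or $\bigoplus_n\mathbb Z(p_n)$ with primes $p_n$. By Proposition 12, Theorem 4 or Proposition 13 respectively, $H$ has a non-$k$ $s$-topology. By Lemma 10, $G$ then has an $s$-topology of countable tightness that is not a $k$-topology, and hence is not sequential.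

**Part 2.** We choose $H$ so that all of its subgroups are $s$-groups, and then apply the last statement of Lemma 10. If $G$ has an element of infinite order, take $H\cong\mathbb Z$ with Proposition 12. If $G$ contains $\mathbb Z(p^\infty)$, take it with Theorem 4. If $G$ has elements of order $p$ for infinitely many primes $p$, choose one such element for each of countably many distinct primes $p_n$. They lie in different primary components, so they generate $\bigoplus_n\mathbb Z(p_n)$ with distinct $p_n$, and Proposition 13 applies. $\blacksquare$

Which infinite abelian groups are not covered by part 2? Such a group is torsion, contains no $\mathbb Z(p^\infty)$, and has only finitely many nonzero primary components. A torsion group without a subgroup $\mathbb Z(p^\infty)$ is reduced: in a nonzero divisible torsion group take $g_1$ of some prime order $p$ and successively $g_{n+1}$ with $pg_{n+1}=g_n$, and as in Lemma 11 these generate a copy of $\mathbb Z(p^\infty)$. Conversely, a reduced torsion group with finitely many nonzero primary components meets none of the three conditions, since $\mathbb Z(p^\infty)$ is divisible. So the uncovered groups are exactly the infinite reduced torsion groups with finitely many nonzero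 primary components. The argument above does not settle whether those groups admit a topology as in part 2.
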